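\title{Weakly orthogonal invariant types in o-minimal theories are orthogonal}

\begin{abstract}
We show that in an o-minimal theory, two invariant types over a monster model that are weakly orthogonal are orthogonal: their invariant extensions stay weakly orthogonal over every larger set of parameters. This answers a question of And\'ujar Guerrero, Eleftheriou and Mennuni. The proof works in every distal theory, where both conditions are equivalent to commutation of the two types. In every NIP theory, orthogonality is equivalent to weak orthogonality of all Morley powers. The monster model may be replaced by a sufficiently saturated model, but not by an arbitrary one.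
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Invariant types and orthogonality}

Let $T$ be a complete first-order theory and $\kappa>|T|$ a strong limit cardinal. Let $\mathfrak U=(U,\ldots)$ be a monster model of $T$: it is $\kappa$-saturated (every type over a subset of size $<\kappa$ is realized) and $\kappa$-strongly homogeneous (every partial elementary map between subsets of size $<\kappa$ extends to an automorphism). Sets of size $<\kappa$ are called \emph{$\mathfrak U$-small}. To realize types over $U$ we fix a larger monster model $\mathfrak V\succ\mathfrak U$, which has the same properties for a cardinal $\lambda>|U|$. \emph{Small} means of size $<\lambda$, so $U$ is small. All parameter sets are subsets of $V$, truth is truth in $\mathfrak V$, and tuples are finite. We write $Cb$ for the union of $C$ with the entries of $b$, and $b\equiv_C b'$ for $\operatorname{tp}(b/C)=\operatorname{tp}(b'/C)$.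

Let $A\subseteq U$ be $\mathfrak U$-small. A type $p(x)\in S(U)$ is \emph{$A$-invariant} if it is fixed by $\operatorname{Aut}(\mathfrak U/A)$; equivalently, if for every formula $\phi(x,w)$ over $\emptyset$ and all $d\equiv_A d'$ in $U$ we have $\phi(x,d)\in p\iff\phi(x,d')\in p$. It is \emph{invariant} if it is $A$-invariant for some such $A$, and $S^{\mathrm{inv}}(U)$ denotes the set of invariant types over $U$ in finitely many variables. Two invariant types are $A$-invariant for a common $A$, namely the union of the two sets.

An $A$-invariant type is a rule that decides $\phi(x,d)$ from $\phi$ and $\operatorname{tp}(d/A)$, and the rule makes sense for parameters outside $U$. By saturation, every tuple $b$ in $V$ has some $d\equiv_A b$ in $U$, and we put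
\[
p|V=\{\phi(x,b): b\in V,\ \phi(x,d)\in p \text{ for some (equivalently, every) } d\in U \text{ with } d\equiv_A b\}.
\]
This set contains $\phi(x,b)$ or $\neg\phi(x,b)$ for every formula over $V$. It is finitely satisfiable: if $\phi_1(x,b),\dots,\phi_s(x,b)$ belong to it and $d\equiv_A b$ lies in $U$, then $\exists x\bigwedge_i\phi_i(x,d)$ holds, hence so does $\exists x\bigwedge_i\phi_i(x,b)$. Membership of $\phi(x,b)$ depends only on $\phi$ and $\operatorname{tp}(b/A)$, so $p|V$ is fixed by $\operatorname{Aut}(\mathfrak V/A)$. The set $p|V$ does not depend on the choice of $A$: if $p$ is also $A'$-invariant, test with $d\equiv_{AA'}b$. For small $C\supseteq A$ let $p|C$ be the restriction of $p|V$ to $C$; thus $p|U=p$.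

\begin{definition}\label{def:orth}
Types $p(x),q(y)$ over a set $C$ are \emph{weakly orthogonal}, $p\perp^{\mathrm w}q$, if $p(x)\cup q(y)$ implies a complete type in $S_{xy}(C)$. Types $p,q\in S^{\mathrm{inv}}(U)$ are \emph{orthogonal}, $p\perp q$, if $(p|B)\perp^{\mathrm w}(q|B)$ for every small $B\supseteq U$.
\end{definition}

Weak orthogonality says that realizations of $p$ and $q$ cannot interact: the type of the pair is determined by the types of its members. Orthogonality says that no interaction appears when parameters are added. Taking $B=U$ shows that $p\perp q$ implies $p\perp^{\mathrm w}q$. In arbitrary complete theories the converse is known to fail. Recall that $T$ is \emph{o-minimal} if its language contains a symbol $<$ interpreted as a linear order and, in every model, every subset of the line definable with parameters is a finite union of points and intervals. The following question is posed in \cite{AGEM}.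

\begin{quote}
Let $T$ be o-minimal and let $p,q\in S^{\mathrm{inv}}(U)$ satisfy $p\perp^{\mathrm w}q$. Must $p\perp q$ hold?
\end{quote}

\subsection{What the question asks}

\begin{example}\label{ex:doag}
Let $T$ be the theory of nontrivial ordered divisible abelian groups, which has quantifier elimination and is o-minimal. Let $p(x)$ be determined by $x>u$ for all $u\in U$, and $q(y)$ by $0<y<u$ for all positive $u\in U$; both are $\emptyset$-invariant. Let $B\supseteq U$, let $G$ be the $\mathbb Q$-span of $B$, and let $a\models p|B$, $c\models q|B$. For every term $\tau(w)$, integer $n>0$ and $d\in U$, the formula $nx>\tau(d)$ is in $p$ and $\tau(d)>0\to 0<ny<\tau(d)$ is in $q$. So $a>G$, and $c$ is positive and below every positive element of $G$. The type of $(a,c)$ over $B$ is given by the signs of the elements $ma+nc+g$ with $m,n\in\mathbb Z$, $g\in G$. If $m=0$, the sign is decided by $q|B$. If $m\ne0$, fix a positive $u\in U$; then $|nc+g|<u+|g|<a$, so the sign is that of $m$. Hence $p\perp q$. In a real closed field the types given by the same conditions are not even weakly orthogonal, since $xy=1$ and $xy>1$ are both consistent with $p(x)\cup q(y)$.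
\end{example}

The auxiliary element $u$ in this example is typical, and it locates the difficulty.

\begin{remark}\label{rem:witness}
Let $T$ be arbitrary, let $p,q$ be $A$-invariant with $p\perp^{\mathrm w}q$, and let $\phi(x,y,b)$ be a formula over $B\supseteq U$. Take $d\equiv_A b$ in $U$. Replacing $\phi$ by $\neg\phi$ if necessary, $p\cup q$ implies $\phi(x,y,d)$, so by compactness there are $\theta(x,u)\in p$ and $\chi(y,u)\in q$ whose conjunction implies $\phi(x,y,d)$. If $u'$ satisfies $bu'\equiv_A du$, then $\theta(x,u')\in p|V$, $\chi(y,u')\in q|V$, and their conjunction implies $\phi(x,y,b)$. So $(p|B)\perp^{\mathrm w}(q|B)$ whenever such witnesses $u'$ can be found in $B$, for instance when $B$ is the universe of an $(|A|+\aleph_0)^+$-saturated elementary substructure of $\mathfrak V$.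
\end{remark}

The question therefore concerns sets such as $B=Ub$, which contain a new parameter but need not contain its witnesses. Example~\ref{ex:doag}, where the witness could be taken in $U$ for every $b$, suggests a positive answer. There is also reason for caution: already in dense linear orders, weak orthogonality over a large set need not descend to a smaller model containing $A$ (Example~\ref{ex:dlo}). A proof has to use that $B$ contains a saturated model.

\subsection{Results}

\begin{theorem}\label{thm:main}
Let $T$ be o-minimal and $p,q\in S^{\mathrm{inv}}(U)$. If $p\perp^{\mathrm w}q$, then $p\perp q$.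
\end{theorem}

The proof uses two consequences of o-minimality, NIP and a property (D) of indiscernible sequences; both are recalled in Section~\ref{sec:distal}, and a theory with both is called distal. The powers $p^{(n)}$ of an invariant type and the relation ``$p$ and $q$ commute'' are recalled in Section~\ref{sec:products}.

\begin{theorem}\label{thm:distal}
Let $T$ be distal (for example, o-minimal) and $p,q\in S^{\mathrm{inv}}(U)$. The following are equivalent:
\begin{enumerate}
\item[(i)] $p\perp q$;
\item[(ii)] $p\perp^{\mathrm w}q$;
\item[(iii)] $p$ and $q$ commute;
\item[(iv)] $p^{(n)}\perp q^{(m)}$ for all $n,m\ge1$.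
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:nip}
Let $T$ be NIP and $p,q\in S^{\mathrm{inv}}(U)$. Then $p\perp q$ if and only if $p^{(n)}\perp^{\mathrm w}q^{(n)}$ over $U$ for all $n\ge1$.
\end{theorem}

By Theorem~\ref{thm:nip}, in an NIP theory the question is whether weak orthogonality passes from $p,q$ to their powers. We reach the powers by a detour. Weak orthogonality implies commutation, and commutation passes to powers, in every theory (Section~\ref{sec:products}). Property (D) turns commutation back into weak orthogonality (Section~\ref{sec:commute}). Finally, a failure of orthogonality over $B$ produces a triangular pattern of truth values along two Morley sequences, and weak orthogonality of the powers lets us move this pattern until it yields the independence property (Section~\ref{sec:triangle}). Section~\ref{sec:proofs} assembles the theorems and shows how much saturation of the base is used.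

\section{Products, powers and commutation}\label{sec:products}

In this section $T$ is arbitrary, $A\subseteq U$ is a fixed $\mathfrak U$-small set, and $p(x),q(y)\in S(U)$ are $A$-invariant.

Among the completions of $(p|C)\cup(q|C)$ there are two canonical ones: realize one type first, then the extension of the other to the enlarged parameter set.

\begin{lemma}\label{lem:product}
For small $C\supseteq A$, all pairs $(a,c)$ with $c\models q|C$ and $a\models p|Cc$ have the same type over $C$; call it $p\otimes_Cq$. The type $p\otimes q:=p\otimes_Uq$ is $A$-invariant, and $(p\otimes q)|C=p\otimes_Cq$ for every small $C\supseteq A$.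
\end{lemma}

\begin{proof}
Let $(a,c)$ and $(a',c')$ be two such pairs. By homogeneity there is $\sigma\in\operatorname{Aut}(\mathfrak V/C)$ with $\sigma(c)=c'$. Since $\sigma$ fixes $A$, it fixes $p|V$, so $\sigma(a)\models p|Cc'$. Thus $\sigma(a)\equiv_{Cc'}a'$ and $ac\equiv_C\sigma(a)c'\equiv_Ca'c'$.

If $A\subseteq C'\subseteq C$, then $p\otimes_{C'}q$ is the restriction of $p\otimes_Cq$, by the definition. So for $b\in C$ we have $\phi(x,y,b)\in p\otimes_Cq$ if and only if $\phi(x,y,b)\in p\otimes_{Ab}q$. If $b\equiv_Ab'$, an automorphism of $\mathfrak V$ over $A$ sending $b$ to $b'$ fixes $p|V$ and $q|V$, hence maps $p\otimes_{Ab}q$ to $p\otimes_{Ab'}q$. So membership of $\phi(x,y,b)$ in $p\otimes_Cq$ depends only on $\phi$ and $\operatorname{tp}(b/A)$, not on $C$, and both remaining claims follow.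
\end{proof}

The \emph{powers} of $p$ are $p^{(1)}=p$ and $p^{(n+1)}(x_0,\dots,x_n)=p(x_n)\otimes p^{(n)}(x_0,\dots,x_{n-1})$. They are $A$-invariant, and by induction from Lemma~\ref{lem:product},
\[
(a_0,\dots,a_{n-1})\models p^{(n)}|C\iff a_i\models p|Ca_{<i}\ \text{ for all } i<n .
\]

A sequence $(e_i)_{i\in I}$ of tuples, indexed by a linear order, is \emph{indiscernible over $D$} if for each $k$ all its increasing subtuples $(e_{i_1},\dots,e_{i_k})$, $i_1<\dots<i_k$, have the same type over $D$. For $I$ small and $C\supseteq A$ small, it is a \emph{Morley sequence of $p$ over $C$} if $e_i\models p|Ce_{<i}$ for all $i\in I$. We use the following facts.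
\begin{enumerate}
\item[(M1)] $(e_i)_{i\in I}$ is Morley over $C$ if and only if each increasing subtuple of length $k$ realizes $p^{(k)}|C$, because a formula in $p|Ce_{<i}$ mentions only finitely many $e_j$. Hence Morley sequences over $C$ are indiscernible over $C$, and their subsequences are Morley over $C$.
\item[(M2)] A Morley sequence over $C$ is Morley over every $C'$ with $A\subseteq C'\subseteq C$. If $I$ is a Morley sequence over $C$ and $J$ is one over $CI$, then the concatenation $I+J$ is Morley over $C$. Both statements follow from the definition by restricting types.
\item[(M3)] By (M1), being Morley over $C$ is expressed by a set of formulas over $C$ in variables $(x_i)_{i\in I}$, every finite part of which is satisfied by a realization of some $p^{(k)}|C$. So Morley sequences of every small order type exist in $\mathfrak V$. If $I$ is countable, $C\subseteq M\prec\mathfrak V$ and $M$ is $(|C|+\aleph_0)^+$-saturated, they exist in $M$: take the type over $C$ of a Morley sequence in $\mathfrak V$ and realize its countably many variables in $M$ one at a time.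
\end{enumerate}

We say that $p$ and $q$ \emph{commute} if $p(x)\otimes q(y)=q(y)\otimes p(x)$ as types in $xy$ over $U$. For example, in a dense linear order without endpoints let $p_+$ be the type of an element above $U$ and $p_-$ the type of an element below $U$. Then $p_+(x)\otimes p_+(y)$ contains $x>y$ and $p_+(y)\otimes p_+(x)$ contains $y>x$, so $p_+$ does not commute with itself. On the other hand $p_+(x)\cup p_-(y)$ implies $x>y$ and hence, by quantifier elimination, a complete type, so $p_+$ and $p_-$ commute.

\begin{lemma}\label{lem:commute}
\begin{enumerate}
\item[(a)] If $p\perp^{\mathrm w}q$, then $p$ and $q$ commute.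
\item[(b)] If $p$ and $q$ commute, then $(p\otimes q)|C=(q\otimes p)|C$ for every small $C\supseteq A$. That is, for $a\models p|C$ and $c\models q|C$ we have $a\models p|Cc$ if and only if $c\models q|Ca$.
\item[(c)] If $p$ and $q$ commute, then $p^{(n)}$ and $q^{(m)}$ commute for all $n,m\ge1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Both products extend $p(x)\cup q(y)$, which has only one completion.

(b) The two products are the same $A$-invariant type, so they have the same extension to $V$. The second sentence is Lemma~\ref{lem:product}.

(c) Let $c\models q$ and $\bar a=(a_0,\dots,a_{n-1})\models p^{(n)}|Uc$, so that $(\bar a,c)\models p^{(n)}\otimes q$. We show $c\models q|Ua_{<i}$ by induction on $i\le n$. For $i=0$ this is the choice of $c$. If it holds for $i<n$, then $a_i\models p|Ua_{<i}c$, and (b) over $C=Ua_{<i}$ gives $c\models q|Ua_{\le i}$. Thus $c\models q|U\bar a$, and $(\bar a,c)$ also realizes $q\otimes p^{(n)}$. So $p^{(n)}$ and $q$ commute. The same statement applied to the commuting pair $q,p^{(n)}$ shows that $q^{(m)}$ and $p^{(n)}$ commute.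
\end{proof}

Orthogonality passes to powers by a similar induction.

\begin{lemma}\label{lem:orthpowers}
If $p\perp q$, then $p^{(n)}\perp q^{(m)}$ for all $n,m\ge1$.
\end{lemma}

\begin{proof}
Let $B\supseteq U$ be small, $\bar a\models p^{(n)}|B$ and $c\models q|B$. Suppose $c\models q|Ba_{<i}$ for some $i<n$. Since $a_i\models p|Ba_{<i}$ and $(p|Ba_{<i})\perp^{\mathrm w}(q|Ba_{<i})$, the pair $(a_i,c)$ realizes the unique completion, which is $(q\otimes p)|Ba_{<i}$. So $c\models q|Ba_{\le i}$. By induction $c\models q|B\bar a$, hence $\operatorname{tp}(\bar a,c/B)=(q\otimes p^{(n)})|B$ is determined. This proves $p^{(n)}\perp q$. Orthogonality is symmetric, so the same statement applied to $q\perp p^{(n)}$ gives $q^{(m)}\perp p^{(n)}$.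
\end{proof}

Even for $B=U$ this induction needs weak orthogonality over the sets $Ua_{<i}$, to which Remark~\ref{rem:witness} does not apply. Commutation is the better-behaved notion because, by Lemma~\ref{lem:commute}(b), it holds over all parameter sets as soon as it holds over $U$.

\section{NIP and the property (D)}\label{sec:distal}

A formula $\phi(z;w)$ over $\emptyset$ has the \emph{independence property} if for every $N$ there are tuples $s_0,\dots,s_{N-1}$ and $b_X$, for $X\subseteq\{0,\dots,N-1\}$, such that $\phi(s_t;b_X)$ holds if and only if $t\in X$. The theory $T$ is \emph{NIP} if no formula has the independence property. By a theorem of Shelah, $T$ is NIP as soon as no formula $\phi(v;w)$ with $v$ a single variable has the independence property.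

The second property says that an indiscernible sequence cannot have one interior member that behaves differently from the others with respect to outside parameters.

\begin{definition}\label{def:D}
$T$ has \emph{property \textup{(D)}} if the following holds. Let $L=I+\{*\}+J$ be a linear order, with $I$ nonempty without first element and $J$ nonempty without last element. Let $(e_l)_{l\in L}$ be an indiscernible sequence of tuples in $\mathfrak V$ and $D$ a small set such that $(e_l)_{l\in L\setminus\{*\}}$ is indiscernible over $D$. Then $(e_l)_{l\in L}$ is indiscernible over $D$.

$T$ is \emph{distal} if it is NIP and has property (D).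
\end{definition}

This is the standard ``external'' characterization of distality, see \cite{Simon}; below we use the word only as an abbreviation for ``NIP and (D)''.

The simplest case of (D) is a strictly increasing sequence of elements in a dense linear order without endpoints, with $D=\{d\}$. Indiscernibility of $(e_l)_{l\ne*}$ over $d$ puts $d$ below all these elements or above all of them. In the first case $d<e_i<e_*$ for $i\in I$, in the second $d>e_j>e_*$ for $j\in J$; either way $e_*$ lies on the same side of $d$ as the others. Both sides are needed: with $J$ empty, $d$ could lie between the $e_i$ and $e_*$. In an infinite set with no structure, (D) fails: take distinct $e_l$ and $d=e_*$.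

For general o-minimal $T$ we replace the points $e_l$ by definable initial segments of $V$. A \emph{convex component} of a set $Z\subseteq V$ is a maximal convex subset of $Z$. The proof uses only that
\begin{equation}\label{eq:wom}
\text{every definable subset of $V$ has finitely many convex components.}
\end{equation}
This holds if $T$ is o-minimal, and more generally if all models of $T$ are \emph{weakly o-minimal}, meaning that definable subsets of the line are finite unions of convex sets. Given a formula $\psi(v,z)$ with $v$ a single variable and $t\ge1$, let $\alpha_t(v,z)$ be the formula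
\[
\exists\, w_1<u_1<w_2<\dots<u_{t-1}<w_t\le v\ \Bigl(\bigwedge_{i\le t}\psi(w_i,z)\wedge\bigwedge_{i<t}\neg\psi(u_i,z)\Bigr).
\]
Let $C_1<\dots<C_m$ be the convex components of $\psi(V,e)$. Two points of $\psi(V,e)$ lie in different components exactly when some point between them is outside $\psi(V,e)$. So a chain as in $\alpha_t$ exists exactly when $w_t\in C_s$ for some $s\ge t$, and therefore
\begin{equation}\label{eq:alpha}
\alpha_t(v,e)\iff t\le m\text{ and some element of }C_t\text{ is }\le v .
\end{equation}
In particular $\exists v\,\alpha_t(v,e)$ says that $\psi(V,e)$ has at least $t$ convex components.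

\begin{proposition}\label{prop:omin}
If all models of $T$ are weakly o-minimal, in particular if $T$ is o-minimal, then $T$ is distal.
\end{proposition}

\begin{proof}
\emph{NIP.} For o-minimal theories this is due to Pillay and Steinhorn \cite{PS}; we recall the argument. Let $\psi(v;z)$ have $v$ a single variable. By \eqref{eq:wom} no tuple $e$ satisfies $\exists v\,\alpha_t(v,e)$ for all $t$, so by saturation there is $m$ such that every set $\psi(V;e)$ has at most $m$ convex components. Given $s_0<s_1<\dots<s_{2m}$, a set containing the $s_t$ with $t$ even and none with $t$ odd has at least $m+1$ components. So $\psi$ does not have the independence property, and Shelah's theorem applies.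

\emph{Property (D).} A formula over $D$ has finitely many parameters, so we may assume that $D$ is finite. Adding its elements one at a time, starting from $E=\emptyset$, it suffices to prove: if $(e_l)_{l\in L}$ is indiscernible over a finite set $E$, $d$ is a single element, and $(e_l)_{l\ne*}$ is indiscernible over $Ed$, then $(e_l)_{l\in L}$ is indiscernible over $Ed$.

Let $\psi(v,x_1,\dots,x_k)$ be a formula over $E$ with $v$ a single variable. For an increasing tuple $\bar l=(l_1<\dots<l_k)$ in $L$ write $e_{\bar l}=(e_{l_1},\dots,e_{l_k})$. We must show that the truth value of $\psi(d,e_{\bar l})$ does not depend on $\bar l$. The number $m$ of convex components $C_1(\bar l)<\dots<C_m(\bar l)$ of $\psi(V,e_{\bar l})$ is part of $\operatorname{tp}(e_{\bar l}/E)$, so it does not depend on $\bar l$. For $1\le t\le m$ put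
\[
S_t(\bar l)=\{v: v<C_t(\bar l)\},\qquad S'_t(\bar l)=\{v: v\le w\text{ for some }w\in C_t(\bar l)\}.
\]
These are initial segments of $V$, and $C_t(\bar l)=S'_t(\bar l)\setminus S_t(\bar l)$ by convexity. By \eqref{eq:alpha}, $S_t(\bar l)$ is defined by $\neg\alpha_t(v,e_{\bar l})$ and $C_t(\bar l)$ by $\psi\wedge\alpha_t\wedge\neg\alpha_{t+1}$, so each $S_t(\bar l)$ and each $S'_t(\bar l)$ is defined from $e_{\bar l}$ by a formula over $E$ that does not depend on $\bar l$. Since $\psi(d,e_{\bar l})$ holds if and only if $d\in S'_t(\bar l)\setminus S_t(\bar l)$ for some $t$, it is enough to show, for $S$ any one of the $S_t,S'_t$, that the truth value of ``$d\in S(\bar l)$'' does not depend on $\bar l$.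

For $\bar l$ in $L\setminus\{*\}$ the truth value is constant by hypothesis. Suppose that some $\bar l^*$ containing $*$ has the other value. Initial segments are linearly ordered by inclusion, and $d$ separates $S(\bar l^*)$ from the others. So either
\begin{enumerate}
\item[(1)] $S(\bar l^*)\subsetneq S(\bar l)$ for all increasing $\bar l$ in $L\setminus\{*\}$, or
\item[(2)] $S(\bar l^*)\supsetneq S(\bar l)$ for all increasing $\bar l$ in $L\setminus\{*\}$.
\end{enumerate}
Since $I$ is nonempty without first element and $J$ is nonempty without last element, there are increasing $k$-tuples $\bar l'$ in $I$ and $\bar l''$ in $J$ with all entries of $\bar l'$ below, and all entries of $\bar l''$ above, those of $\bar l^*$. The $2k$-tuples $\bar l^*\bar l''$ and $\bar l'\bar l^*$ are increasing, so by indiscernibility of the whole sequence over $E$, the inclusion that holds between $S(\bar l^*)$ and $S(\bar l'')$ also holds between $S(\bar l')$ and $S(\bar l^*)$. In case (1), $S(\bar l^*)\subsetneq S(\bar l'')$ gives $S(\bar l')\subsetneq S(\bar l^*)$, contradicting (1) for $\bar l'$. In case (2), $S(\bar l^*)\supsetneq S(\bar l'')$ gives $S(\bar l')\supsetneq S(\bar l^*)$,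 contradicting (2) for $\bar l'$.
\end{proof}

\section{Commuting types are weakly orthogonal}\label{sec:commute}

Let $p,q$ commute, and let $a$ and $c$ be arbitrary realizations of $p$ and $q$ over a model $M$. We want to show that $(a,c)$ realizes the product, that is, $a\models p|Mc$. Property (D) gives this if $a$ can be placed in the interior of a Morley sequence of $p$ whose other members form a Morley sequence over $c$. Members to the right of $a$ can be chosen freely, after $a$ and $c$. Members to the left must be such that $a$ realizes the extension of $p$ over them, and about $a$ we know only its type over $M$; so we take them inside $M$. This is where saturation enters. For the same reason $c$ realizes the extension of $q$ over the left part, and commutation reverses this relation.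

\begin{proposition}\label{prop:A}
Assume that $T$ has property \textup{(D)}. Let $p,q$ be commuting $A$-invariant types, and let $M\prec\mathfrak V$ be small and $(|A|+\aleph_0)^+$-saturated with $A\subseteq M$. Then $(p|M)\perp^{\mathrm w}(q|M)$.
\end{proposition}

\begin{proof}
Let $a\models p|M$ and $c\models q|M$. We show $a\models p|Mc$; then $\operatorname{tp}(a,c/M)=(p\otimes q)|M$ does not depend on the choice of $a$ and $c$. A formula over $Mc$ has finitely many parameters, so it suffices to show $a\models p|Amc$ for each tuple $m$ in $M$.

By (M3) there is a Morley sequence $I=(e_i)_{i\in\mathbb Q}$ of $p$ over $Am$ inside $M$, and a Morley sequence $J$ of $p$ over $Mac$ of order type $\mathbb Q$ in $\mathfrak V$.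

\emph{The sequence $I+(a)+J$ is indiscernible.} Since $AmI\subseteq M$, we have $a\models p|AmI$, and $J$ is Morley over $AmIa\subseteq Mac$. By (M2) the sequence is Morley over $Am$, and (M1) applies.

\emph{The sequence $I+J$ is indiscernible over $Amc$.} Let $\bar e$ be an increasing subtuple of $I$ of length $k$. Then $\bar e\models p^{(k)}|Am$, and $c\models q|Am\bar e$ because $Am\bar e\subseteq M$. The types $p^{(k)}$ and $q$ commute by Lemma~\ref{lem:commute}(c), so Lemma~\ref{lem:commute}(b) over $C=Am$ gives $\bar e\models p^{(k)}|Amc$. By (M1), $I$ is Morley over $Amc$. As $J$ is Morley over $AmcI\subseteq Mac$, the sequence $I+J$ is Morley over $Amc$ by (M2), and (M1) applies.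

By (D) with $D=Amc$, the sequence $I+(a)+J$ is indiscernible over $Amc$. Hence $a\equiv_{Amc}e_0$, and $e_0\models p|Amc$.
\end{proof}

\begin{remark}\label{rem:equality}
NIP cannot replace (D) here. The theory of an infinite set with no structure is NIP, being a reduct of an o-minimal theory. The $\emptyset$-invariant type $p(x)$ determined by $x\ne u$ for all $u\in U$ commutes with itself, as both products say that $x,y$ are distinct and outside $U$. But $p(x)\cup p(y)$ is consistent with $x=y$ and with $x\ne y$.
\end{remark}

\section{A triangular pattern and the independence property}\label{sec:triangle}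

\begin{proposition}\label{prop:B}
Assume that $T$ is NIP. Let $p(x),q(y)$ be commuting $A$-invariant types and $M\supseteq A$ a small set such that $(p^{(n)}|M)\perp^{\mathrm w}(q^{(n)}|M)$ for all $n\ge1$. Then $(p|B)\perp^{\mathrm w}(q|B)$ for every small $B\supseteq M$.
\end{proposition}

If the conclusion fails for $B$, then $(p|B)\cup(q|B)$ has a completion $r$ other than the product, and some $\phi(x,y,b)$ is in the product but not in $r$. We look for tuples $a_i,c_i$ such that the pairs $(a_i,c_i)$ realize $r$ while the pairs $(a_i,c_j)$ with $j<i$ realize the product. Then
\begin{equation}\label{eq:triangle}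
\neg\phi(a_i,c_i,b)\ \text{ for all } i<n,\qquad \phi(a_i,c_j,b)\ \text{ for all } j<i<n .
\end{equation}
We call \eqref{eq:triangle} a \emph{triangular pattern of size $n$}; it says nothing about pairs with $j>i$. Such a pattern is harmless by itself: the formula $x\ne y$ has one, with distinct $a_i=c_i$. It becomes useful when the $a_i$ realize $p^{(n)}$ and the $c_i$ realize $q^{(n)}$ over $M$. The hypothesis then says that any other two realizations of these powers are jointly conjugate over $M$ to the given ones, so they carry the same pattern, with another parameter in place of $b$.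

\subsection{The smallest case}\label{subsec:small}

Suppose we have a triangular pattern of size $2$ with $(a_0,a_1)\models p^{(2)}|M$ and $(c_1,c_0)\models q^{(2)}|M$; the reversed order of the $c_i$ is explained below. Take $(e_0,e_1,e_2)\models p^{(3)}|M$ and $(g_1,g_0)\models q^{(2)}|M$. Both $(e_0,e_1)$ and $(e_1,e_2)$ realize $p^{(2)}|M$. So the pattern can be moved onto $(e_0,e_1;g_0,g_1)$, with some parameter $b'$, and onto $(e_1,e_2;g_0,g_1)$, with some parameter $b''$. Writing $+$ where $\phi$ holds, $-$ where it fails, and nothing where we have no information, we get
\[
\begin{array}{c|cc}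
b' & g_0 & g_1\\ \hline
e_0 & - & \\
e_1 & \boxed{+} & -\\
e_2 & &
\end{array}
\qquad\qquad
\begin{array}{c|cc}
b'' & g_0 & g_1\\ \hline
e_0 & & \\
e_1 & \boxed{-} & \\
e_2 & + & -
\end{array}
\]
The fixed pair $(e_1,g_0)$ is below the diagonal in the first table and on the diagonal in the second, so we can prescribe the truth value of $\phi$ on it. With $N$ blocks of three consecutive $e$'s and two consecutive $g$'s, the choice can be made independently in each block, and this is the independence property.

\subsection{Building the pattern}

Choosing $a_i\models p|Ba_{<i}c_{<i}$ makes the $a_i$ a Morley sequence and makes the pairs $(a_i,c_j)$, $j<i$, realize the product. The difficulty is $c_i$. To make the $c_i$ a Morley sequence in increasing order we would need $r(x,y)$ to be consistent with $p|Ba_{<i}c_{<i}$ and $q|Bc_{<i}$ together, and nothing guarantees this: the new parameters might contain witnesses, as in Remark~\ref{rem:witness}, that force $\phi(x,y,b)$. We reverse the order and ask that $c_{i-1},\dots,c_0$ be Morley over $Bc_i$. This can be arranged by starting from a realization of $r$ and choosing copies of the earlier $c_j$ afterwards; commutation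 of $p$ with $q^{(i)}$ shows that, seen from $a_i$, the copies look like the originals.

\begin{lemma}\label{lem:pattern}
Let $T$ be arbitrary, let $p,q$ be commuting $A$-invariant types, $B\supseteq A$ small, and $r(x,y)\in S(B)$ a completion of $(p|B)\cup(q|B)$. There are tuples $(a_i,c_i)_{i<\omega}$ such that for every $i$:
\begin{enumerate}
\item[(1)] $a_i\models p|Ba_{<i}c_{<i}$;
\item[(2)] $(a_i,c_i)\models r$;
\item[(3)] $(c_i,c_{i-1},\dots,c_0)\models q^{(i+1)}|B$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $(a_0,c_0)\models r$. Let $i\ge1$, suppose that $(a_j,c_j)_{j<i}$ are given, and write $\bar c=(c_{i-1},\dots,c_0)$. Choose $a_i$ as in (1). Since $a_i\models p|B$ and $r$ extends $p|B$, saturation gives $c'$ with $(a_i,c')\models r$. Choose $\bar c'=(c'_{i-1},\dots,c'_0)\models q^{(i)}|Ba_ic'$. Then: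
\begin{itemize}
\item $(c',\bar c')\models q^{(i+1)}|B$, because $c'\models q|B$ and $\bar c'\models q^{(i)}|Bc'$;
\item $(a_i,\bar c')\models(q^{(i)}\otimes p)|B$, because $a_i\models p|B$ and $\bar c'\models q^{(i)}|Ba_i$;
\item $(a_i,\bar c)\models(p\otimes q^{(i)})|B$, because $\bar c\models q^{(i)}|B$ by (3) for $i-1$, and $a_i\models p|B\bar c$.
\end{itemize}
By Lemma~\ref{lem:commute}(c) and (b) the two products over $B$ are equal, so $a_i\bar c'\equiv_Ba_i\bar c$, and there is $\sigma\in\operatorname{Aut}(\mathfrak V/Ba_i)$ with $\sigma(\bar c')=\bar c$. Put $c_i=\sigma(c')$. Then $(a_i,c_i)=\sigma(a_i,c')\models r$ and $(c_i,\bar c)=\sigma(c',\bar c')\models q^{(i+1)}|B$.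
\end{proof}

\subsection{Moving the pattern}

\begin{proof}[Proof of Proposition~\ref{prop:B}]
Suppose that $(p|B)\cup(q|B)$ has more than one completion, for some small $B\supseteq M$. Let $r$ be a completion different from $(p\otimes q)|B$, and fix $\phi(x,y,w)$ over $\emptyset$ and $b\in B$ with $\phi(x,y,b)\in(p\otimes q)|B$ and $\neg\phi(x,y,b)\in r$. Take $(a_i,c_i)_{i<\omega}$ as in Lemma~\ref{lem:pattern}. By (2), $\neg\phi(a_i,c_i,b)$ holds for all $i$. If $j<i$, then $c_j\models q|B$ by (2) and $a_i\models p|Bc_j$ by (1), so $(a_i,c_j)\models(p\otimes q)|B$ and $\phi(a_i,c_j,b)$ holds. Thus \eqref{eq:triangle} holds for every $n$.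

By (1) and (3), $(a_0,\dots,a_{n-1})\models p^{(n)}|M$ and $(c_{n-1},\dots,c_0)\models q^{(n)}|M$. Let $(a^*_0,\dots,a^*_{n-1})\models p^{(n)}|M$ and $(c^*_{n-1},\dots,c^*_0)\models q^{(n)}|M$ be arbitrary. Since $(p^{(n)}|M)\perp^{\mathrm w}(q^{(n)}|M)$, there is $\sigma\in\operatorname{Aut}(\mathfrak V/M)$ with $\sigma(a_i)=a^*_i$ and $\sigma(c_i)=c^*_i$ for all $i<n$. With $b^*=\sigma(b)$ we obtain:
\begin{enumerate}
\item[$(\ast)$] for all such $a^*_i,c^*_i$ there is $b^*\in V$ with $\neg\phi(a^*_i,c^*_i,b^*)$ for all $i<n$ and $\phi(a^*_i,c^*_j,b^*)$ for all $j<i<n$.
\end{enumerate}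
This is the only use of weak orthogonality of the powers.

Let $N\ge1$. Take $(e_0,\dots,e_{3N-1})\models p^{(3N)}|M$ and $(g_{2N-1},\dots,g_0)\models q^{(2N)}|M$. For $X\subseteq\{0,\dots,N-1\}$ define $(a^X_0,\dots,a^X_{2N-1})$ by
\[
(a^X_{2t},a^X_{2t+1})=
\begin{cases}
(e_{3t},e_{3t+1}) & \text{if } t\in X,\\
(e_{3t+1},e_{3t+2}) & \text{if } t\notin X.
\end{cases}
\]
This is an increasing subtuple of $(e_k)_{k<3N}$, so it realizes $p^{(2N)}|M$ by (M1). Apply $(\ast)$ with $n=2N$, $a^*_i=a^X_i$ and $c^*_i=g_i$ to obtain $b_X\in V$. If $t\in X$, then $e_{3t+1}=a^X_{2t+1}$ and $2t<2t+1$, so $\phi(e_{3t+1},g_{2t},b_X)$ holds. If $t\notin X$, then $e_{3t+1}=a^X_{2t}$, so $\phi(e_{3t+1},g_{2t},b_X)$ fails. With $s_t=(e_{3t+1},g_{2t})$, the formula $\phi(s_t;b_X)$ holds if and only if $t\in X$. As $N$ is arbitrary, $\phi(x,y;w)$ has the independence property, contradicting NIP.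
\end{proof}

\section{Proofs of the theorems, and the role of the base}\label{sec:proofs}

Propositions~\ref{prop:A} and~\ref{prop:B} combine to a statement in which the monster model $\mathfrak U$ is replaced, as the base, by any sufficiently saturated model.

\begin{proposition}\label{prop:base}
Let $T$ be distal and let $p,q$ be commuting $A$-invariant types. Let $M\prec\mathfrak V$ be small and $(|A|+\aleph_0)^+$-saturated with $A\subseteq M$. Then $(p|B)\perp^{\mathrm w}(q|B)$ for every small $B\supseteq M$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:commute}(c), the $A$-invariant types $p^{(n)}$ and $q^{(n)}$ commute for every $n$. Proposition~\ref{prop:A}, applied to this pair, gives $(p^{(n)}|M)\perp^{\mathrm w}(q^{(n)}|M)$. Now apply Proposition~\ref{prop:B}.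
\end{proof}

In the following proofs $A\subseteq U$ is a $\mathfrak U$-small set over which $p$ and $q$ are both invariant.

\begin{proof}[Proof of Theorem~\ref{thm:distal}]
(i)$\Rightarrow$(ii) is the case $B=U$ of the definition, and (ii)$\Rightarrow$(iii) is Lemma~\ref{lem:commute}(a). For (iii)$\Rightarrow$(i) apply Proposition~\ref{prop:base} with $M=\mathfrak U$, which is $(|A|+\aleph_0)^+$-saturated because $|A|+\aleph_0<\kappa$. Finally, (i)$\Rightarrow$(iv) is Lemma~\ref{lem:orthpowers}, and (iv)$\Rightarrow$(i) is the case $n=m=1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]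
By Proposition~\ref{prop:omin}, $T$ is distal. Apply (ii)$\Rightarrow$(i) of Theorem~\ref{thm:distal}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:nip}]
If $p\perp q$, then $p^{(n)}\perp q^{(n)}$ by Lemma~\ref{lem:orthpowers}, and in particular $p^{(n)}\perp^{\mathrm w}q^{(n)}$. Conversely, assume $p^{(n)}\perp^{\mathrm w}q^{(n)}$ for all $n$. The case $n=1$ and Lemma~\ref{lem:commute}(a) show that $p$ and $q$ commute, and Proposition~\ref{prop:B} with $M=U$ gives $p\perp q$.
\end{proof}

In Proposition~\ref{prop:base} the base cannot be weakened to an arbitrary model containing $A$.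

\begin{example}\label{ex:dlo}
Let $T$ be the theory of dense linear orders without endpoints, which has quantifier elimination and is o-minimal. Let $M=A=(\mathbb Q,<)\prec\mathfrak U$, and let $M_-=\{m\in M: m<\sqrt2\}$ and $M_+=\{m\in M:m>\sqrt2\}$. Let $p(x)$ be the type of an element above $M_-$ and below every element of $U$ that lies above $M_-$. Let $q(y)$ be the type of an element below $M_+$ and above every element of $U$ that lies below $M_+$. Both are consistent by density, complete by quantifier elimination, and $M$-invariant since their descriptions are preserved by $\operatorname{Aut}(\mathfrak U/M)$. Neither is realized in $U$, since a realization $u\in U$ would satisfy $u<u$.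

By saturation there is $u\in U$ with $M_-<u<M_+$. Then $p$ contains $x<u$ and $q$ contains $u<y$, so $p\cup q$ implies $x<y$, and $p\perp^{\mathrm w}q$ by quantifier elimination. Hence $p$ and $q$ commute, and $p\perp q$ by Theorem~\ref{thm:main}. But $p|M$ and $q|M$ are the same type, the cut $M_-<x<M_+$, which is not realized in $M$. So $(p|M)(x)\cup(q|M)(y)$ is consistent with $x=y$ and with $x<y$, and $(p|M)\not\perp^{\mathrm w}(q|M)$. The proof of Proposition~\ref{prop:A} breaks at the choice of $I$: the model $M$ contains no realization of $p|A$.
\end{example}

\begin{thebibliography}{9}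

\bibitem{AGEM}
Pablo And\'ujar Guerrero, Pantelis E. Eleftheriou, Rosario Mennuni,
\emph{Orthogonality and domination in o-minimal expansions of ordered groups},
arXiv:2503.17120 (2025).

\bibitem{PS}
Pillay and Steinhorn,
\emph{Definable sets in ordered structures I},
Trans. AMS 295 (1986).

\bibitem{Simon}
P. Simon,
\emph{Distal and non-distal NIP theories},
Ann. Pure Appl. Logic 164 (2013).

\end{thebibliography}
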